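\title{An isometric copy of $\ell_\infty$ in $X^*$ without a $1$-complemented copy of $\ell_1$ in $X$}

\begin{abstract}
We construct a separable Banach space $X$, arbitrarily close to $c_0\oplus_\infty\ell_1$, whose dual contains an isometric copy of $\ell_\infty$ while no subspace of $X$ isomorphic to $\ell_1$ is the range of a projection of norm one. The constant is sharp: an isometric copy of $\ell_\infty$ in $X^*$ always gives, for every $\varepsilon>0$, a $(1+\varepsilon)$-complemented subspace of $X$ that is $(1+\varepsilon)$-isomorphic to $\ell_1$. We also characterize the spaces with a $1$-complemented isometric copy of $\ell_1$ by norm attainment, and show that the converse implication fails as well.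
\end{abstract}

\section{Introduction}

Scalars are real or complex, subspaces are closed and linear, and isometries are linear. For $\lambda\ge1$, a subspace $Y$ of a Banach space $X$ is \emph{$\lambda$-complemented} if there is a bounded linear projection $P\colon X\to X$ onto $Y$ with $\|P\|\le\lambda$, and two spaces are \emph{$\lambda$-isomorphic} if there is an isomorphism $T$ between them with $\|T\|\,\|T^{-1}\|\le\lambda$.

Let $P$ be a projection of $X$ onto $Y$, viewed as a map $X\to Y$. For $g\in Y^*$ the functional $P^*g=g\circ P$ extends $g$, so $\|g\|\le\|P^*g\|\le\|P\|\,\|g\|$. If $Y$ is isomorphic to $\ell_1$, then $P^*$ embeds $\ell_\infty$ into $X^*$. By a classical result of Bessaga and Pe\l czy\'nski the converse holds: $X^*$ has a subspace isomorphic to $\ell_\infty$ if and only if $X$ has a complemented subspace isomorphic to $\ell_1$.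

Two constants measure the quality of such a subspace $Y$: its distance from $\ell_1$ and the norm of the projection. If both equal $1$, then $P^*$ embeds $\ell_\infty$ isometrically. In the opposite direction, an isometric copy of $\ell_\infty$ in $X^*$ does not in general imply an isometric copy of $\ell_1$ in $X$, so the first constant cannot be kept at $1$. The following question, which comes from C\'uth and Johanis \cite{CJ}, gives up the first constant completely and keeps the second.

\begin{quote}
\textbf{Question.} Let $X$ be a Banach space such that $X^*$ has a subspace isometric to $\ell_\infty$. Does $X$ contain a $1$-complemented subspace isomorphic to $\ell_1$? The question is asked (a) for arbitrary $X$ and (b) for separable $X$.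
\end{quote}

There are reasons to guess a positive answer. Both constants can be made smaller than $1+\varepsilon$ (Theorem~\ref{thm:almost}), and the question leaves the subspace, its distance from $\ell_1$ and the projection free. If $X$ is $\ell_1$ with any equivalent norm, then $Y=X$ works. The answer is also positive when $X$ differs from $\ell_1$ by a reflexive space, in the sense of Remark~\ref{rem:reflexive}. Nevertheless the answer is negative.

Let $\mathbb N=\{1,2,\dots\}$, $Z_0=c_0(\mathbb N\times\mathbb N)$ and $H=\ell_2(\mathbb N\times\mathbb N)$. Define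
\[
U\colon Z_0\oplus\ell_1\to H,\qquad U(z,a)=\bigl(2^{-(n+m)/2}\,(z(n,m)-a_n)\bigr)_{n,m\ge1}.
\]
For $\delta>0$ let $X_\delta$ be $Z_0\oplus\ell_1$ with the norm
\begin{equation}\label{eq:norm}
\|(z,a)\|=\max(\|z\|_\infty,\|a\|_1)+\delta\,\|U(z,a)\|_H .
\end{equation}

\begin{theorem}\label{thm:main}
Let $\delta>0$. The space $X_\delta$ is a separable Banach space, $(1+2\delta)$-isomorphic to $c_0\oplus_\infty\ell_1$. Its dual contains an isometric copy of $\ell_\infty$, but $X_\delta$ has no $1$-complemented subspace isomorphic to $\ell_1$. More strongly, every infinite-dimensional $1$-complemented subspace of $X_\delta$ contains a subspace isomorphic to $c_0$.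
\end{theorem}

Since $X_\delta$ is separable, Theorem~\ref{thm:main} answers both (a) and (b) in the negative. The next two theorems hold for every Banach space and describe what remains true. A \emph{contraction} is a linear operator of norm at most $1$.

\begin{theorem}\label{thm:almost}
For a Banach space $X$ the following are equivalent:
\begin{enumerate}
\item[(i)] $X^*$ has a subspace isometric to $\ell_\infty$;
\item[(ii)] $X^*$ has a subspace isometric to $c_0$;
\item[(iii)] there is a contraction $q\colon X\to\ell_1$ such that $q^*$ is isometric.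
\end{enumerate}
In this case, for every sequence $\epsilon_n>0$ with $\sup_n\epsilon_n<\infty$ there are $x_n\in X$ with
\begin{equation}\label{eq:basis}
\sum_n|a_n|\le\Bigl\|\sum_na_nx_n\Bigr\|\le\sum_n(1+\epsilon_n)|a_n|\qquad(a\in\ell_1)
\end{equation}
and a projection of $X$ onto $\overline{\operatorname{span}}\{x_n\}$ of norm at most $\sup_n(1+\epsilon_n)$.
\end{theorem}

Thus under the hypothesis of the Question there is, for every $\varepsilon>0$, a subspace that is $(1+\varepsilon)$-complemented and $(1+\varepsilon)$-isomorphic to $\ell_1$. By Theorem~\ref{thm:main} the value $\varepsilon=0$ cannot be reached in general, even for the complementation constant alone.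

A sequence $(f_n)$ is \emph{isometrically equivalent to the $c_0$-basis} if $\|\sum_nb_nf_n\|=\max_n|b_n|$ for all finitely supported scalar sequences $b$, and $f\in X^*$ is \emph{norm-attaining} if $|f(x)|=\|f\|$ for some $x$ with $\|x\|=1$.

\begin{theorem}\label{thm:exact}
A Banach space $X$ has a $1$-complemented subspace isometric to $\ell_1$ if and only if $X^*$ contains a sequence $(f_n)$ isometrically equivalent to the $c_0$-basis with every $f_n$ norm-attaining.
\end{theorem}

A norm is \emph{strictly convex} if $\|x\|=\|y\|=\|(x+y)/2\|=1$ implies $x=y$.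

\begin{theorem}\label{thm:converse}
There is an equivalent norm $|\cdot|$ on $\ell_1$ such that $(\ell_1,|\cdot|)^*$ is strictly convex, and so contains no isometric copy of $\ell_\infty$, not even of the two-dimensional one. Yet for every $\varepsilon>0$ the space $(\ell_1,|\cdot|)$ has a $1$-complemented subspace $(1+\varepsilon)$-isomorphic to $\ell_1$.
\end{theorem}

Hence neither of the properties ``$X^*$ contains $\ell_\infty$ isometrically'' and ``$X$ has a $1$-complemented subspace isomorphic to $\ell_1$'' implies the other.

Section~\ref{sec:q} proves Theorems~\ref{thm:almost} and~\ref{thm:exact}, which also explain the shape of the norm \eqref{eq:norm}. Section~\ref{sec:space} contains the elementary properties of $X_\delta$. The heart of the paper is the analysis of an arbitrary norm-one projection: it plays the corners of the $\ell_1$-norm against the smoothness of the Hilbert norm, first in dimension three (Section~\ref{sec:model}) and then in $X_\delta$ (Section~\ref{sec:proof}). Section~\ref{sec:converse} proves Theorem~\ref{thm:converse}.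

\smallskip
\noindent\emph{Notation.} We write $(e_n)$ for the unit vectors of $\ell_1$ and identify $\ell_1^*$ with $\ell_\infty$ by $b(a)=\sum_na_nb_n$. For a scalar $s\ne0$, $\operatorname{sgn}s=s/|s|$. Inner products $\langle\cdot,\cdot\rangle$ are linear in the first variable.

\section{Contractions into $\ell_1$}\label{sec:q}

An operator $q\colon X\to\ell_1$ is determined by its \emph{coordinates} $f_n\in X^*$, $f_n(x)=(qx)_n$. It is a contraction exactly when $\sum_n|f_n(x)|\le\|x\|$ for all $x$, and $(q^*b)(x)=\sum_nb_nf_n(x)$ for $b\in\ell_\infty$. A copy of $c_0$ in $X^*$ produces such an operator.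

\begin{lemma}\label{lem:c0}
If $(f_n)\subseteq X^*$ is isometrically equivalent to the $c_0$-basis, then $qx=(f_n(x))_n$ defines a contraction $q\colon X\to\ell_1$ with $\|f_n\|=1$ for all $n$.
\end{lemma}

\begin{proof}
Given $x$, choose unimodular $\theta_n$ with $\theta_nf_n(x)=|f_n(x)|$. Then $\sum_{n\le N}|f_n(x)|=\bigl(\sum_{n\le N}\theta_nf_n\bigr)(x)\le\|x\|$ for every $N$, because $\|\sum_{n\le N}\theta_nf_n\|=1$.
\end{proof}

To go back from $\ell_1$ to $X$ we must lift the unit vectors $e_n$ through $q$ with control of the norm. A vector that almost norms $f_n$ is almost a lift of $e_n$, since the other coordinates have almost no mass left; a Neumann series removes the error.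

\begin{lemma}\label{lem:lift}
Let $q\colon X\to\ell_1$ be a contraction with coordinates $f_n$. The following are equivalent:
\begin{enumerate}
\item[(a)] $\|f_n\|=1$ for all $n$;
\item[(b)] for every $n$ and $\epsilon>0$ there is $x\in X$ with $qx=e_n$ and $\|x\|<1+\epsilon$;
\item[(c)] $q^*$ is isometric.
\end{enumerate}
\end{lemma}

\begin{proof}
(a)$\Rightarrow$(b). Fix $\eta\in(0,\frac12)$ with $(1-2\eta)^{-1}<1+\epsilon$. For each $k$ choose $w_k$ with $\|w_k\|\le1$ and $f_k(w_k)$ real, $1-\eta<f_k(w_k)\le1$. Since $\sum_j|f_j(w_k)|\le1$,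
\[
\|qw_k-e_k\|_1=(1-f_k(w_k))+\sum_{j\ne k}|f_j(w_k)|\le2(1-f_k(w_k))<2\eta .
\]
Let $Wa=\sum_ka_kw_k$, a contraction $\ell_1\to X$. An operator $T$ on $\ell_1$ has norm $\sup_k\|Te_k\|_1$, so $\|qW-I\|\le2\eta<1$. Hence $qW$ is invertible with $\|(qW)^{-1}\|\le(1-2\eta)^{-1}$, and $x=W(qW)^{-1}e_n$ has the required properties.

(b)$\Rightarrow$(c). We have $\|q^*b\|\le\|b\|_\infty$. With $x$ as in (b), $|b_n|=|(q^*b)(x)|\le(1+\epsilon)\|q^*b\|$. Let $\epsilon\to0$ and take the supremum over $n$.

(c)$\Rightarrow$(a). The functional $f_n$ is the image under $q^*$ of the $n$-th unit vector of $\ell_\infty$.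
\end{proof}

\begin{lemma}\label{lem:proj}
Let $q\colon X\to\ell_1$ be a contraction, $\epsilon_n\ge0$ a bounded sequence, and $x_n\in X$ with $qx_n=e_n$, $\|x_n\|\le1+\epsilon_n$. Then \eqref{eq:basis} holds, and with $La=\sum_na_nx_n$ the operator $Lq$ is a projection onto $\overline{\operatorname{span}}\{x_n\}$ of norm at most $\sup_n(1+\epsilon_n)$.
\end{lemma}

\begin{proof}
We have $qL=I$ on $\ell_1$, so $\|a\|_1=\|qLa\|_1\le\|La\|\le\sum_n(1+\epsilon_n)|a_n|$. Thus $L$ is bounded above and below, and its range is closed and equals $\overline{\operatorname{span}}\{x_n\}$. From $qL=I$ we get $(Lq)^2=Lq$ and $(Lq)L=L$, so $Lq$ is a projection onto $L(\ell_1)$, and $\|Lq\|\le\|L\|\le\sup_n(1+\epsilon_n)$.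
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:almost}]
(i)$\Rightarrow$(ii) holds because $c_0\subseteq\ell_\infty$, and (iii)$\Rightarrow$(i) because $q^*$ maps $\ell_\infty$ into $X^*$. For (ii)$\Rightarrow$(iii), let $f_n$ be the images of the unit vectors of $c_0$ and apply Lemma~\ref{lem:c0} and Lemma~\ref{lem:lift}. For the last part, choose $x_n$ by Lemma~\ref{lem:lift}(b) with $\epsilon=\epsilon_n$ and apply Lemma~\ref{lem:proj}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
Let $(f_n)$ be as in the statement, let $q$ be given by Lemma~\ref{lem:c0}, and choose $x_n$ with $\|x_n\|=1=f_n(x_n)$. From $\sum_k|f_k(x_n)|\le1$ we get $f_k(x_n)=0$ for $k\neq n$, that is, $qx_n=e_n$. Lemma~\ref{lem:proj} with $\epsilon_n=0$ shows that $L$ is an isometry and $\|Lq\|\le1$.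

Conversely, let $j\colon\ell_1\to X$ be an isometry onto the range of a projection $P$ with $\|P\|\le1$. Then $q=j^{-1}P$ is a contraction with $qj=I$; let $f_n$ be its coordinates. The vectors $je_n$ have norm $1$ and $q(je_n)=e_n$, so $q^*$ is isometric by Lemma~\ref{lem:lift}. For finitely supported $b$ this says $\|\sum_nb_nf_n\|=\|b\|_\infty$. Finally $f_n(je_n)=1=\|f_n\|$.
\end{proof}

\begin{remark}\label{rem:reflexive}
If $q$ is as in Theorem~\ref{thm:almost}(iii) and $\ker q$ is reflexive, then $X$ has a $1$-complemented subspace isometric to $\ell_1$. Indeed, fix $n$ and take $x^{(r)}$ with $qx^{(r)}=e_n$ and $\|x^{(r)}\|<1+1/r$. The bounded sequence $x^{(r)}-x^{(1)}$ lies in $\ker q$ and has a weakly convergent subsequence. The corresponding weak limit $x$ of $x^{(r)}$ satisfies $qx=e_n$ and $\|x\|\le1$, and Lemma~\ref{lem:proj} applies with $\epsilon_n=0$.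
\end{remark}

\section{The space $X_\delta$}\label{sec:space}

Section~\ref{sec:q} says what a counterexample must look like. It carries a contraction $q$ onto $\ell_1$ for which $\inf\{\|x\|:qx=e_n\}=1$ for all $n$, the infimum must fail to be attained for some $n$, and $\ker q$ is not reflexive. The space $c_0$ offers a simple mechanism: the vectors $\mathbf 1_{\{1,\dots,k\}}$ have norm $1$ and converge coordinatewise to the constant sequence $\mathbf 1\notin c_0$. In \eqref{eq:norm} each coordinate $a_n$ receives its own row $\{n\}\times\mathbb N$, and the term $\delta\|U(z,a)\|$ penalizes the distance, in a weighted $\ell_2$-norm, of the $n$-th row of $z$ from the constant $a_n$. The penalty can be made small without increasing the maximum in \eqref{eq:norm}, but it cannot be made zero.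

From now on $\delta>0$ is fixed, $X=X_\delta$, and
\[
q\colon X\to\ell_1,\quad q(z,a)=a,\qquad Z=\ker q=Z_0\oplus\{0\}.
\]

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] $\max(\|z\|_\infty,\|a\|_1)\le\|(z,a)\|\le(1+2\delta)\max(\|z\|_\infty,\|a\|_1)$, and $U$ is bounded on $X$.
\item[(b)] $U$ is injective.
\item[(c)] $U(Z)$ is dense in $H$.
\item[(d)] $q$ is a contraction and $q^*\colon\ell_\infty\to X^*$ is isometric.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $\sum_{n,m\ge1}2^{-n-m}=1$, we have $\|U(z,a)\|\le\sup_{n,m}|z(n,m)-a_n|\le\|z\|_\infty+\|a\|_1\le2\max(\|z\|_\infty,\|a\|_1)$.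

(b) If $U(z,a)=0$, then $z(n,m)=a_n$ for all $n,m$. Letting $m\to\infty$ gives $a_n=0$, because $z\in c_0(\mathbb N\times\mathbb N)$, and then $z=0$.

(c) A finitely supported $h\in H$ equals $U(z,0)$ with $z(n,m)=2^{(n+m)/2}h(n,m)$.

(d) By (a), $\|q\|\le1$. Let $x_{n,k}=(\mathbf 1_{\{n\}\times\{1,\dots,k\}},e_n)$. Then $qx_{n,k}=e_n$, and $Ux_{n,k}$ has the entries $-2^{-(n+m)/2}$ at $(n,m)$, $m>k$, and $0$ elsewhere. So
\[
\|x_{n,k}\|=1+\delta\Bigl(\sum_{m>k}2^{-n-m}\Bigr)^{1/2}=1+\delta\,2^{-(n+k)/2}\longrightarrow1\qquad(k\to\infty),
\]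
and Lemma~\ref{lem:lift}(b) holds.
\end{proof}

Since $Z_0$ is isometric to $c_0$, part (a) shows that $X$ is a separable Banach space $(1+2\delta)$-isomorphic to $c_0\oplus_\infty\ell_1$, and part (d) gives the isometric copy of $\ell_\infty$. It remains to study norm-one projections on $X$.

The projections of Lemma~\ref{lem:proj} are excluded at once. By (b), $\|x\|>\|qx\|_1$ for $x\ne0$. If $qL=I$, then $Lqx_{1,k}=Le_1$, so $\|Lq\|\ge\lim_k\|Le_1\|/\|x_{1,k}\|=\|Le_1\|>\|qLe_1\|_1=1$. The difficulty is that a projection onto a copy of $\ell_1$ need not be related to $q$ in advance, and $X$ does have norm-one projections that ignore $q$: by the Hahn--Banach theorem every line is $1$-complemented.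

\begin{remark}
Each ingredient of \eqref{eq:norm} is needed. For $\delta=0$, or if $U(z,a)$ is replaced by $U(z,0)$, the map $(z,a)\mapsto(0,a)$ is a norm-one projection onto an isometric copy of $\ell_1$. If $\|z\|_\infty$ is dropped, leaving $\|a\|_1+\delta\|U(z,a)\|$, then $(x_{n,k})_k$ becomes a Cauchy sequence, and its limit in the completion is a lift of $e_n$ of norm exactly $1$.
\end{remark}

The following lemma is needed in Section~\ref{sec:converse}. Applied with $T=\delta U$ it also shows that $X_\delta$ is strictly convex; so $X_\delta$ contains no isometric copy of $\ell_1$, in which $e_1$, $e_2$ and $(e_1+e_2)/2$ all have norm $1$.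

\begin{lemma}\label{lem:sc}
Let $\|\cdot\|_0$ be a norm on a vector space $E$ and $T$ an injective linear map of $E$ into a Hilbert space. Then $\|x\|=\|x\|_0+\|Tx\|$ is a strictly convex norm.
\end{lemma}

\begin{proof}
Let $\|x\|=\|y\|=\|(x+y)/2\|=1$ and $g=Tx$, $h=Ty$; both are nonzero. In
\[
2=\|x+y\|_0+\|g+h\|\le\|x\|_0+\|y\|_0+\|g\|+\|h\|=2
\]
both triangle inequalities are equalities. Squaring $\|g+h\|=\|g\|+\|h\|$ gives $\operatorname{Re}\langle g,h\rangle=\|g\|\,\|h\|$, hence $\bigl\|\,\|h\|g-\|g\|h\,\bigr\|^2=0$. So $Ty=sTx$ with $s>0$, then $y=sx$ by injectivity, and $s=1$ because $\|x\|=\|y\|$.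
\end{proof}

\section{A three-dimensional model}\label{sec:model}

If $\|P\|\le1$, $y$ is in the range of $P$ and $x\in\ker P$, then $\|y+tx\|\ge\|P(y+tx)\|=\|y\|$, so $t\mapsto\|y+tx\|$ has a minimum at $t=0$. Where the norm is differentiable, this gives one linear equation for $x$ at each point $y$. A line offers only one equation. A plane offers a family of them, and the family is overdetermined.

Take $\mathbb R^3$ with points $(s,a_1,a_2)$, an invertible linear map $W$ of $\mathbb R^3$, and the norm
\[
N(s,a)=|a_1|+|a_2|+\delta\|W(s,a)\|_2 .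
\]
This imitates \eqref{eq:norm} in the region where the maximum equals $\|a\|_1$; the role of $Z$ is played by the line spanned by $u_0=(1,0,0)$. Let $P$ be a norm-one projection onto a plane $Y$, with kernel spanned by $x=(\sigma,b_1,b_2)$. For $y=(s,a)\in Y$ with $a_1a_2\ne0$, the derivative of $t\mapsto N(y+tx)$ at $0$ vanishes:
\begin{equation}\label{eq:toy}
\operatorname{sgn}(a_1)\,b_1+\operatorname{sgn}(a_2)\,b_2+\delta\,\frac{\langle Wx,Wy\rangle}{\|Wy\|_2}=0 .
\end{equation}
The last term is continuous in $y\ne0$, while the first two jump when $y$ crosses $\{a_1=0\}$ or $\{a_2=0\}$. So the jumps must vanish.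

\emph{The case $u_0\notin Y$.} Then $(s,a)\mapsto a$ maps $Y$ bijectively onto $\mathbb R^2$. Apply \eqref{eq:toy} to the points of $Y$ over $a=(1,\pm t)$ and let $t\to0^+$. This gives $b_1\pm b_2+\delta\gamma=0$ with the same number $\gamma$ for both signs, so $b_2=0$. The points over $a=(\pm t,1)$ give $b_1=0$. Hence $\ker P=Z$, and \eqref{eq:toy} reduces to $\langle Wu_0,Wy\rangle=0$ for $y$ in a dense subset of $Y$, so $W(Y)=W(Z)^\perp$. Exactly one plane not containing $u_0$ survives, and it is $1$-complemented, since $\|W(y+tu_0)\|_2\ge\|Wy\|_2$ by the Pythagorean theorem. In $X_\delta$ the analog of $W(Z)^\perp$ is $U(Z)^\perp=\{0\}$, and nothing survives.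

\emph{The case $Y=\operatorname{span}\{u_0,(0,c_1,c_2)\}$ with $c_1c_2\ne0$.} Now the lines $\{a_1=0\}$ and $\{a_2=0\}$ of $Y$ coincide, and both signs flip together. The points $u_0\pm t(0,c_1,c_2)$ give only the relation $\operatorname{sgn}(c_1)b_1+\operatorname{sgn}(c_2)b_2=0$. This forces $b=0$ if $b$ is known to be a multiple $\beta c$ of $c$, for then it reads $(|c_1|+|c_2|)\beta=0$.

The second case shows which kernel vectors to use in general: those of the form $x=u-Pu$ with $u\in Z$, because $qx=-qPu$ lies in $q(Y)$ and inherits all linear relations among the coordinates on $Y$.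

\section{Norm-one projections on $X_\delta$}\label{sec:proof}

We use three standard facts.
\begin{enumerate}
\item[(F1)] Every infinite-dimensional closed subspace of $c_0$ contains a subspace isomorphic to $c_0$ (Bessaga--Pe\l czy\'nski; see \cite[Prop.~2.a.2]{LT}).
\item[(F2)] $\ell_1$ contains no subspace isomorphic to $c_0$. Indeed, weakly null sequences in $\ell_1$ are norm null (the Schur property), while the unit vectors of $c_0$ are weakly null and have norm $1$.
\item[(F3)] In a Banach space, the complement of a countable union of proper closed subspaces is dense. This is the Baire category theorem, since a proper closed subspace has empty interior.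
\end{enumerate}

Throughout this section $P$ is a projection on $X=X_\delta$ with $\|P\|\le1$ whose range $Y$ is infinite-dimensional and contains no subspace isomorphic to $c_0$. We derive a contradiction; by (F2) this also excludes $Y$ isomorphic to $\ell_1$, and completes the proof of Theorem~\ref{thm:main}.

\subsection*{The cone where the $\ell_1$-norm dominates}
The model applies only where the maximum in \eqref{eq:norm} is $\|a\|_1$. Let
\[
C=\{(z,a)\in X:\ \|z\|_\infty<\|a\|_1\}.
\]
This set is open in $X$, does not contain $0$, and $\|(z,a)\|=\|a\|_1+\delta\|U(z,a)\|$ on $C$. We need points of $C$ in $Y$, and also on each hyperplane of $Y$ that we want to cross. This is the only place where the absence of $c_0$ is used; without that hypothesis $P=I$ is allowed.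

\begin{lemma}\label{lem:cone}
Every infinite-dimensional closed subspace $Y_0$ of $Y$ meets $C$. In particular, $Y\cap C\ne\emptyset$ and $Y\cap Z$ is finite-dimensional.
\end{lemma}

\begin{proof}
If $Y_0\cap C=\emptyset$, then $\|a\|_1\le\|z\|_\infty$ on $Y_0$, and Lemma~\ref{lem:basic}(a) gives $\|z\|_\infty\le\|(z,a)\|\le(1+2\delta)\|z\|_\infty$ there. So $(z,a)\mapsto z$ is an isomorphism of $Y_0$ onto an infinite-dimensional closed subspace of $Z_0$. By (F1), $Y_0$ contains a copy of $c_0$, contrary to the hypothesis on $Y$. The closed subspace $Y\cap Z$ misses $C$, because $a=0$ on $Z$.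
\end{proof}

\subsection*{The first-order condition}
Let $\phi_j\in Y^*$, $\phi_j(y)=(qy)_j$, be the coordinates of $q|_Y$, and let $J=\{j:\phi_j\ne0\}$. The $\ell_1$-norm has a corner at every vector with a zero coordinate. The coordinates $j\notin J$ vanish at all points of $Y$, but they also vanish on the directions $u-Pu$, so they do no harm. The other coordinates can be made nonzero simultaneously: call $y\in Y$ \emph{generic} if $\phi_j(y)\ne0$ for all $j\in J$. By (F3) generic vectors are dense in $Y$.

\begin{lemma}\label{lem:foc}
For $u\in Z$ and generic $y\in Y\cap C$,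
\begin{equation}\label{eq:foc}
\sum_{j\in J}\overline{\operatorname{sgn}\phi_j(y)}\;\phi_j(Pu)=\delta\,\frac{\langle U(u-Pu),Uy\rangle}{\|Uy\|}.
\end{equation}
\end{lemma}

\begin{proof}
Note that $Uy\ne0$, because $y\ne0$ and $U$ is injective. Put $x=u-Pu\in\ker P$, $a=qy$, $b=qx$. Since $qu=0$ and $Pu\in Y$, we have $b_j=-\phi_j(Pu)$; in particular $a_j=b_j=0$ for $j\notin J$. For small real $t$ the vector $y+tx$ lies in the open set $C$, so
\[
g(t):=\|y+tx\|=\sum_{j\in J}|a_j+tb_j|+\delta\|Uy+tUx\| .
\]
Because $\|P\|\le1$ and $P(y+tx)=y$, we have $g(t)\ge g(0)$.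

For vectors $h\ne0$ and $h'$ of a Hilbert space, $\|h+th'\|^2=\|h\|^2+2t\operatorname{Re}\langle h',h\rangle+t^2\|h'\|^2$, so $t\mapsto\|h+th'\|$ has derivative $\operatorname{Re}\langle h',h\rangle/\|h\|$ at $0$. This applies to the last term of $g$, and in the scalar field to each $|a_j+tb_j|$, $j\in J$, where $a_j\neq0$ by genericity and the derivative is $\operatorname{Re}(\overline{\operatorname{sgn}a_j}\,b_j)$. The difference quotients of $|a_j+tb_j|$ are bounded by $|b_j|$ and $b\in\ell_1$, so dominated convergence allows termwise differentiation. Therefore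
\[
0=g'(0)=\operatorname{Re}\Bigl(-\sum_{j\in J}\overline{\operatorname{sgn}\phi_j(y)}\,\phi_j(Pu)+\delta\,\frac{\langle Ux,Uy\rangle}{\|Uy\|}\Bigr).
\]
For real scalars this is \eqref{eq:foc}. For complex scalars the expression in parentheses is complex-linear in $u$, and replacing $u$ by $\mathrm iu\in Z$ shows that its imaginary part vanishes too.
\end{proof}

\subsection*{Crossing a hyperplane}
The right side of \eqref{eq:foc} is continuous in $y\in Y\setminus\{0\}$. To isolate the jump of the left side across one hyperplane $\ker\phi_k$, we must cross it at a point $y_0$ that lies in $C$ and on no other hyperplane $\ker\phi_j$, except those that coincide with $\ker\phi_k$.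

\begin{lemma}\label{lem:inv}
$P(Z)\subseteq Y\cap Z$.
\end{lemma}

\begin{proof}
Let $u\in Z$. We must show $\phi_k(Pu)=0$ for all $k$. For $k\notin J$ this holds since $\phi_k=0$. Fix $k\in J$ and let
\[
I=\{j\in J:\ \ker\phi_j=\ker\phi_k\}.
\]
Nonzero functionals with the same kernel are proportional, so $\phi_j=c_j\phi_k$ for $j\in I$, with $c_j\ne0$ and $c_k=1$. Choose a generic $y_1\in Y$ and scale it so that $\phi_k(y_1)=1$. Then $\phi_j(y_1)=c_j$ for $j\in I$, and $\kappa:=\sum_{j\in I}|c_j|$ satisfies $1\le\kappa\le\|qy_1\|_1<\infty$.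

\emph{The crossing point.} The hyperplane $\ker\phi_k$ is a closed infinite-dimensional subspace of $Y$, so $C\cap\ker\phi_k$ is a nonempty relatively open subset of it by Lemma~\ref{lem:cone}. For $j\in J\setminus I$, the hyperplanes $\ker\phi_j$ and $\ker\phi_k$ are distinct, so neither contains the other, and $\ker\phi_j\cap\ker\phi_k$ is a proper closed subspace of $\ker\phi_k$. By (F3) in the space $\ker\phi_k$ there is $y_0\in C\cap\ker\phi_k$ with $\phi_j(y_0)\ne0$ for all $j\in J\setminus I$. For $j\in I$ we have $\phi_j(y_0)=0$.

\emph{Approaching from both sides.} Let $\theta\in\{1,-1\}$ and $y_t=y_0+t\theta y_1$ for $t>0$. For small $t$, $y_t\in Y\cap C$. For each $j\in J$ the number $\phi_j(y_t)=\phi_j(y_0)+t\theta\phi_j(y_1)$ vanishes for at most one $t$, since $\phi_j(y_1)\ne0$. So $y_t$ is generic for all but countably many $t$, and \eqref{eq:foc} holds at $y_t$ along a sequence $t\to0^+$. For $j\in I$ we have $\phi_j(y_t)=t\theta c_j$, so these indices contribute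
\[
\sum_{j\in I}\theta\,\overline{\operatorname{sgn}c_j}\;c_j\,\phi_k(Pu)=\theta\kappa\,\phi_k(Pu)
\]
to the left side, for every such $t$. For $j\in J\setminus I$, $\operatorname{sgn}\phi_j(y_t)\to\operatorname{sgn}\phi_j(y_0)$, and the terms are dominated by the summable sequence $|\phi_j(Pu)|$. Finally $Uy_t\to Uy_0\ne0$. In the limit,
\[
\theta\kappa\,\phi_k(Pu)+\sum_{j\in J\setminus I}\overline{\operatorname{sgn}\phi_j(y_0)}\,\phi_j(Pu)=\delta\,\frac{\langle U(u-Pu),Uy_0\rangle}{\|Uy_0\|}\qquad(\theta=\pm1).
\]
Only the first term depends on $\theta$. Subtracting the two equations gives $2\kappa\,\phi_k(Pu)=0$, hence $\phi_k(Pu)=0$.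
\end{proof}

\subsection*{The contradiction}
In the first case of the model, $P$ vanished on $Z$. Here it vanishes on $Z$ up to finitely many dimensions, which is enough. Let $M=Z\cap\ker P$. By Lemmas~\ref{lem:inv} and~\ref{lem:cone},
\[
\dim Z/M=\dim P(Z)\le\dim(Y\cap Z)<\infty .
\]
For $u\in M$ the left side of \eqref{eq:foc} is $0$, and since $\delta>0$ we get $\langle Uu,Uy\rangle=0$ for all generic $y\in Y\cap C$. These $y$ are dense in $Y\cap C$, which is a nonempty open subset of $Y$ and therefore spans $Y$. By continuity and linearity, $\langle Uu,Uy\rangle=0$ for all $u\in M$ and $y\in Y$.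

Thus for $y\in Y$ the functional $\Lambda_y(u)=\langle Uu,Uy\rangle$ on $Z$ vanishes on $M$, and $y\mapsto\Lambda_y$ is a conjugate-linear map of $Y$ into the finite-dimensional space of functionals on $Z/M$. It is injective: if $\Lambda_y=0$, then $Uy\perp U(Z)$, so $Uy=0$ by Lemma~\ref{lem:basic}(c) and $y=0$ by Lemma~\ref{lem:basic}(b). Hence $\dim Y\le\dim Z/M<\infty$, a contradiction. This completes the proof of Theorem~\ref{thm:main}. \qed

\begin{remark}
This section used only that $U$ is bounded and injective and that $U(Z)$ is dense. The two last properties together say that for $a\ne0$ the vector $U(0,a)$ is in the closure of $U(Z)$ but not in $U(Z)$. The explicit form of $U$ enters only in Lemma~\ref{lem:basic}(d), where $-U(0,e_n)$ is approximated by vectors $U(z,0)$ with $\|z\|_\infty\le1$.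
\end{remark}

\section{A renorming of $\ell_1$ with strictly convex dual}\label{sec:converse}

Any renorming of $\ell_1$ is a $1$-complemented subspace of itself, so a strictly convex dual norm already separates the two properties compared in the introduction. The second part of Theorem~\ref{thm:converse} says more: even $1$-complemented copies of $\ell_1$ that are arbitrarily close to isometric do not force an isometric copy of $\ell_\infty$ in the dual. We add a Hilbertian term to the norm of $\ell_\infty$ that is small on the late coordinates.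

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
For $b\in\ell_\infty$ let $Vb=(2^{-n/2}b_n)_n\in\ell_2$ and $|b|^*=\|b\|_\infty+\|Vb\|_2$. Since $\sum_n2^{-n}=1$, we have $\|b\|_\infty\le|b|^*\le2\|b\|_\infty$. Let $B=\{b:|b|^*\le1\}$ and
\[
|a|=\sup\{|b(a)|:\ b\in B\}\qquad(a\in\ell_1).
\]
Then $\frac12\|a\|_1\le|a|\le\|a\|_1$, so $|\cdot|$ is an equivalent norm on $\ell_1$.

\emph{The dual norm is $|\cdot|^*$.} By the bipolar theorem, if $B\subseteq E^*$ is convex, balanced and weak$^*$-closed, then $B$ consists of all $b\in E^*$ such that $|b(a)|\le1$ whenever $\sup_{c\in B}|c(a)|\le1$. For our $B$ the latter set is the dual unit ball of $|\cdot|$. The set $B$ is weak$^*$-closed because it is the intersection over $n,N$ of the sets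
\[
\Bigl\{b:\ |b_n|+\Bigl(\sum_{m\le N}2^{-m}|b_m|^2\Bigr)^{1/2}\le1\Bigr\},
\]
each defined by a continuous function of finitely many coordinates.

\emph{Strict convexity.} The map $V$ is injective, so $|\cdot|^*$ is strictly convex by Lemma~\ref{lem:sc}. Strict convexity passes to subspaces, and the two-dimensional $\ell_\infty$ is not strictly convex: $(1,1)$, $(1,-1)$ and their midpoint $(1,0)$ have norm $1$.

\emph{The subspaces.} Let $F_N=\{a\in\ell_1:a_n=0\text{ for }n<N\}$, let $Q_N$ be the coordinate projection onto $F_N$, and let $R_Nb=b\,\mathbf 1_{[N,\infty)}$. Then $b(Q_Na)=(R_Nb)(a)$, and $R_N(B)\subseteq B$ because $R_N$ increases neither $\|b\|_\infty$ nor $\|Vb\|_2$. Hence $|Q_Na|\le|a|$, and $F_N$ is $1$-complemented. For $a\in F_N$ let $b_n=\overline{\operatorname{sgn}a_n}$ if $a_n\ne0$ and $b_n=0$ otherwise. Then $b(a)=\|a\|_1$, and $\|Vb\|_2^2\le\sum_{n\ge N}2^{-n}=2^{1-N}$, so $|b|^*\le1+2^{(1-N)/2}$. Therefore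
\[
\frac{\|a\|_1}{1+2^{(1-N)/2}}\le|a|\le\|a\|_1\qquad(a\in F_N).
\]
Since $(F_N,\|\cdot\|_1)$ is isometric to $\ell_1$, the space $(F_N,|\cdot|)$ is $(1+2^{(1-N)/2})$-isomorphic to $\ell_1$. Given $\varepsilon>0$, choose $N$ with $2^{(1-N)/2}\le\varepsilon$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CJ} Marek C\'uth and Michal Johanis, \emph{Isometric embedding of $\ell_1$ into Lipschitz-free spaces and $\ell_\infty$ into their duals}, arXiv:1604.04131 (2016).

\bibitem{LT} Lindenstrauss and Tzafriri, \emph{Classical Banach Spaces I}.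

\end{thebibliography}
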